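\title{Projective dimension and supports of mirror sheaves on the torus}

\begin{abstract}
Localization to local systems attaches to each bounded constructible complex $\mathcal{F}$ on the real torus $T^n$ a complex $W\mathcal{F}$ of modules over the Laurent polynomial ring $R_n$. We prove that if $W\mathcal{F}$ is a module $M$, then the dimension of the support of $\mathcal{F}$ is at least the projective dimension of $M$. The bound is sharp for every finitely generated $M\neq 0$: the projective dimension of $M$ is the least dimension of the support of a complex $\mathcal{F}$ with $W\mathcal{F}\cong M$, and the minimum is attained by a shift of a single sheaf. For an arbitrary nonzero object $E$ of $D^b\mathrm{Coh}((\mathbb{C}^\times)^n)$ the corresponding minimum is one less than the number of free layers needed to build $E$.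
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The question}

Let $T=\mathbb{R}^n/\mathbb{Z}^n$ and $R=\mathbb{C}[z_1^{\pm1},\dotsc,z_n^{\pm1}]$. The ring $R$ is both the group ring $\mathbb{C}[\pi_1(T)]$ and the coordinate ring of $(\mathbb{C}^\times)^n$; we write $z^\gamma$ for the monomial attached to $\gamma\in\mathbb{Z}^n$. A local system of $\mathbb{C}$-vector spaces on $T$, of any rank, is a vector space with $n$ commuting invertible monodromy operators, that is, an $R$-module. Taking monodromy identifies the unbounded derived category of local systems on $T$ with $D(R)$, and the inclusion of local systems into all sheaves becomes the functor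
\[
\iota\colon D(R)\to D(\mathbb{C}_T),\qquad \iota N=\mathcal{L}\otimes_R N,
\]
where $\mathcal{L}$ is the local system of free rank one $R$-modules with tautological monodromy. The compact objects $\mathrm{Loc}^c(T)$ correspond to perfect complexes of $R$-modules. Since $R$ is regular, these form the category $D^b\mathrm{Coh}((\mathbb{C}^\times)^n)$, which we regard as the full subcategory of $D(R)$ of bounded complexes with finitely generated cohomology.

Let $\mathrm{Sh}^b(T)$ be the bounded derived category of sheaves of $\mathbb{C}$-vector spaces on $T$ that are constructible with respect to some finite subanalytic stratification, with finite-dimensional stalks. The left adjoint of $\iota$, restricted to constructible sheaves, takes values in compact objects and gives the localization functor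
\[
W\colon \mathrm{Sh}^b(T)\to\mathrm{Loc}^c(T)\xrightarrow{\ \sim\ }D^b\mathrm{Coh}((\mathbb{C}^\times)^n).
\]
Thus $W\mathcal{F}$ is the perfect complex characterized by isomorphisms
\begin{equation}\label{eq:adj}
\operatorname{Hom}_{D(R)}(W\mathcal{F},N)\cong\operatorname{Hom}_{D(\mathbb{C}_T)}(\mathcal{F},\iota N),
\end{equation}
natural in $N$. We say that $\mathcal{F}$ is \emph{mirror} to a finitely generated $R$-module $M$ if $W\mathcal{F}\cong M$, with $M$ placed in degree $0$. The \emph{support} of $\mathcal{F}$ is the union of the supports of its cohomology sheaves. The projective dimension $\operatorname{pd}(M)$ is the least length of a projective resolution of $M$; one has $\operatorname{pd}(M)\le d$ if and only if $\operatorname{Ext}^{d+1}_R(M,N)=0$ for all modules $N$. The problem comes from \cite{KW}.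

\medskip
\noindent\textbf{Conjecture.} \emph{If $\mathcal{F}\in\mathrm{Sh}^b(T)$ is mirror to an $R$-module $M$, then the dimension of the support of $\mathcal{F}$ is at least $\operatorname{pd}(M)$.}
\medskip

The conjecture is known when $\mathcal{F}$ is concentrated in a single degree. The case $M=0$ is a matter of convention, so we assume $M\neq0$ throughout; this forces $\mathcal{F}\neq0$.

\subsection{First examples}\label{ssec:examples}

Let $p\colon\mathbb{R}^n\to T$ be the universal cover. Section~\ref{sec:W} shows that $W$ is compactly supported cohomology of the cover,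
\begin{equation}\label{eq:cover}
W\mathcal{F}\cong R\Gamma_c(\mathbb{R}^n;p^{-1}\mathcal{F})[n],
\end{equation}
with $R$ acting through the deck translations. For a closed set $Z\subset T$ let $\mathbb{C}_Z$ be the constant sheaf on $Z$, extended by zero.

\emph{A point.} The preimage of a point $x$ is a copy of $\mathbb{Z}^n$, and finitely supported functions on it form a free $R$-module of rank one. So $\mathbb{C}_{\{x\}}[-n]$ is mirror to $R$; the support has dimension $0=\operatorname{pd}(R)$.

\emph{A subtorus.} The preimage of $Z=T^k\times\{0\}$ is $\mathbb{R}^k\times\mathbb{Z}^{n-k}$. Its compactly supported cohomology lies in degree $k$, with one copy of $\mathbb{C}$ for each component. Translations along $\mathbb{R}^k$ preserve the orientation and act trivially, while the other translations permute the components freely and transitively. So $\mathbb{C}_Z[k-n]$ is mirror to $R/I$ with $I=(z_1-1,\dotsc,z_k-1)$. The Koszul complex is a free resolution of $R/I$ of length $k$, and its differentials vanish modulo $I$, so $\operatorname{Tor}_k(R/I,R/I)\ne0$ and $\operatorname{pd}(R/I)=k$. Again the two numbers agree.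

\emph{A small closed ball.} The preimage of a small closed ball $D$ is $D\times\mathbb{Z}^n$, so $\mathbb{C}_D[-n]$ is mirror to $R$, although its support has dimension $n$.

The last example shows that only an inequality can hold for a given $\mathcal{F}$. The first two suggest the reason for the inequality. A cell of $T$ lifts to a free $\mathbb{Z}^n$-orbit of cells, so it contributes a free $R$-module to \eqref{eq:cover}. A support of dimension $d$ has cells of $d+1$ different dimensions, and a module of projective dimension $q$ should need $q+1$ rounds of free modules. They also suggest the sharper guess that $\operatorname{pd}(M)$ is exactly the smallest dimension that a mirror of $M$ can have.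

\subsection{Results}

The following invariant counts rounds of free modules.

\begin{definition}\label{def:fl}
A \emph{free tower of length $\ell$} for $E\in D(R)$ is a sequence of morphisms
\[
E=E_{\ell-1}\to E_{\ell-2}\to\dots\to E_0\to E_{-1}=0
\]
in $D(R)$ with distinguished triangles $G_k\to E_k\to E_{k-1}\to G_k[1]$ for $0\le k\le \ell-1$, where each \emph{layer} $G_k$ is a finite direct sum of shifts $R[m]$. The \emph{free length} $\operatorname{fl}(E)$ is the least $\ell\geq0$ for which a free tower of length $\ell$ exists.
\end{definition}

Shifting a tower gives a tower, so $\operatorname{fl}(E[m])=\operatorname{fl}(E)$. A single layer may occupy many cohomological degrees.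

\begin{theorem}\label{thm:A}
Let $\mathcal{F}\in\mathrm{Sh}^b(T)$ have support of dimension $d$. Then $\operatorname{fl}(W\mathcal{F})\le d+1$. If $W\mathcal{F}\cong M$ is a module, then $\operatorname{pd}(M)\le d$.
\end{theorem}

This proves the conjecture for all bounded complexes. Both bounds are optimal.

\begin{theorem}\label{thm:B}
\begin{enumerate}
\item[(1)] For every nonzero $E\in D^b\mathrm{Coh}((\mathbb{C}^\times)^n)$ there is $\mathcal{F}\in\mathrm{Sh}^b(T)$ with $W\mathcal{F}\cong E$, and
\[
\min\{\dim\operatorname{supp}\mathcal{F}: W\mathcal{F}\cong E\}=\operatorname{fl}(E)-1 .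
\]
\item[(2)] For every finitely generated $R$-module $M\neq0$,
\[
\min\{\dim\operatorname{supp}\mathcal{F}: W\mathcal{F}\cong M\}=\operatorname{pd}(M),
\]
and the minimum is attained by an $\mathcal{F}$ that is a shift of a single constructible sheaf.
\end{enumerate}
\end{theorem}

Section~\ref{sec:W} computes $W$. Section~\ref{sec:cells} turns the skeleta of a triangulation into a free tower, and Section~\ref{sec:ghost} bounds projective dimension by free length. Section~\ref{sec:realize} realizes a tower by constant sheaves on acyclic polyhedra, and Section~\ref{sec:single} replaces the resulting complex by a single sheaf.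

\section{A formula for the localization functor}\label{sec:W}

\subsection{Facts about sheaves}

Tensor products without a subscript are over $\mathbb{C}$ and are exact. For a locally closed subset $j\colon Z\hookrightarrow X$ put $\mathcal{G}_Z=j_!j^{-1}\mathcal{G}$. If $Z'\subset Z$ is closed in $Z$, there is a distinguished triangle $\mathcal{G}_{Z\setminus Z'}\to\mathcal{G}_Z\to\mathcal{G}_{Z'}\to$. Let $f\colon X\to Y$ be a continuous map of manifolds. We use two standard facts.

\begin{itemize}
\item \emph{Proper base change:} $(Rf_!\mathcal{G})_y\cong R\Gamma_c(f^{-1}(y);\mathcal{G})$. If $Z\subset X$ is compact, then $f_!=f_*$ on sheaves supported in $Z$; if moreover $f|_Z$ has finite fibers, then $f_*$ is exact on such sheaves and $Rf_*=f_*$.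
\item \emph{Projection formula:} $Rf_!(\mathcal{G}\otimes f^{-1}\mathcal{H})\cong Rf_!\mathcal{G}\otimes\mathcal{H}$.
\end{itemize}

A bounded complex on a real analytic manifold $X$ is \emph{constructible} if there is a locally finite partition of $X$ into subanalytic subsets on each of which the cohomology sheaves are locally constant of finite rank. We need three properties.

\begin{itemize}
\item[(C1)] \emph{Triangulation} \cite[Prop.~8.2.5]{KS}. A locally finite partition of $X$ into subanalytic subsets is refined by a triangulation of $X$ whose open simplices are subanalytic submanifolds. For $X=T$ the triangulation is finite by compactness, so the constructible complexes on $T$ are exactly the objects of $\mathrm{Sh}^b(T)$.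
\item[(C2)] \emph{Direct images} \cite[Prop.~8.4.8]{KS}. If $f$ is real analytic and proper on the support of a constructible complex $\mathcal{G}$, then $Rf_*\mathcal{G}$ is constructible.
\item[(C3)] \emph{Kernels.} The kernel of a morphism of constructible sheaves on $T$ is constructible. Indeed, (C1) applied to the common refinement of the two partitions makes both sheaves locally constant of finite rank on each open simplex, and then so is the kernel.
\end{itemize}

\subsection{The tautological local system}

Let $\mathcal{L}$ and $\mathcal{L}^\vee$ be the sheaves of $R$-modules on $T$ whose sections over $U$ are the locally constant functions $u\colon p^{-1}(U)\to R$ with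
\[
u(x+\gamma)=z^{\gamma}u(x)\quad\text{for }\mathcal{L},\qquad u(x+\gamma)=z^{-\gamma}u(x)\quad\text{for }\mathcal{L}^\vee
\]
for all $\gamma\in\mathbb{Z}^n$. Both are locally free of rank one over the constant sheaf $R_T$, and multiplication of functions gives $\mathcal{L}\otimes_{R_T}\mathcal{L}^\vee\cong R_T$. Which of the two has ``tautological'' monodromy depends on a sign convention. We take $\iota N=\mathcal{L}\otimes_RN$. The automorphism $x\mapsto-x$ of $T$ exchanges $\mathcal{L}$ and $\mathcal{L}^\vee$ and preserves constructibility and dimensions of supports, so our theorems hold for one convention if and only if they hold for the other.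

The definition of $W$ as a left adjoint is not suited to computation. On a compact oriented manifold, duality converts it into a cohomology functor. Put
\[
\widehat{W}(\mathcal{F})=R\Gamma(T;\mathcal{F}\otimes\mathcal{L}^\vee).
\]
This is a triangulated functor of $\mathcal{F}$. It takes values in $D^b(R)$, because $\mathcal{F}\otimes\mathcal{L}^\vee$ is a bounded complex of $R_T$-modules and sheaves on $T$ have no cohomology above degree $n$.

\begin{lemma}\label{lem:W}
For $\mathcal{F}\in\mathrm{Sh}^b(T)$ there is an isomorphism $W\mathcal{F}\cong\widehat{W}(\mathcal{F})[n]$.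
\end{lemma}

\begin{proof}
Let $a\colon T\to\mathrm{pt}$ and $N\in D^b(R)$. Since $T$ is compact, $R\Gamma(T;-)=Ra_!$. The ring $R$ is commutative of finite global dimension, so Verdier duality holds over $R$: the functor $Ra_!$ has a right adjoint $a^!$ \cite[Thm.~3.1.5]{KS}. Since $T$ is an oriented $n$-manifold, $a^!N\cong N_T[n]$ naturally in $N$ \cite[Prop.~3.3.2]{KS}. Hence
\[
\operatorname{Hom}_{D(R)}(\widehat{W}\mathcal{F},N)\cong\operatorname{Hom}_{D(R_T)}(\mathcal{F}\otimes\mathcal{L}^\vee,N_T[n]).
\]
The functor $\mathcal{F}\mapsto\mathcal{F}\otimes\mathcal{L}^\vee$ from $\mathbb{C}_T$-modules to $R_T$-modules is extension of scalars followed by the autoequivalence $-\otimes_{R_T}\mathcal{L}^\vee$. Its right adjoint is therefore $\mathcal{G}\mapsto\mathcal{L}\otimes_{R_T}\mathcal{G}$, viewed as a $\mathbb{C}_T$-module. Both functors are exact, so the unit and counit act termwise on complexes and the adjunction passes to derived categories. With \eqref{eq:adj} this gives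
\[
\operatorname{Hom}_{D(R)}(\widehat{W}\mathcal{F},N)\cong\operatorname{Hom}_{D(\mathbb{C}_T)}(\mathcal{F},\iota N[n])\cong\operatorname{Hom}_{D(R)}(W\mathcal{F}[-n],N),
\]
naturally in $N\in D^b(R)$. Both $\widehat{W}\mathcal{F}$ and $W\mathcal{F}[-n]$ lie in $D^b(R)$, so the Yoneda lemma gives the claim.
\end{proof}

To obtain \eqref{eq:cover}, send a section $f$ of $p_!\mathbb{C}_{\mathbb{R}^n}$ to the function $u(x)=\sum_\gamma f(x+\gamma)z^\gamma$. The sum is finite, $u(x+\eta)=z^{-\eta}u(x)$, and on stalks a basis goes to a basis. So $p_!\mathbb{C}_{\mathbb{R}^n}\cong\mathcal{L}^\vee$, with $z^\eta$ acting by $f\mapsto f(\,\cdot-\eta)$. The projection formula gives $\mathcal{F}\otimes\mathcal{L}^\vee\cong p_!p^{-1}\mathcal{F}$, hence $\widehat{W}(\mathcal{F})\cong R\Gamma_c(\mathbb{R}^n;p^{-1}\mathcal{F})$. We use this form only as a guide and for examples.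

\section{Skeleta and free towers}\label{sec:cells}

\begin{proposition}\label{prop:cells}
Let $\mathcal{F}\in\mathrm{Sh}^b(T)$ have support of dimension $d$. Then $\widehat{W}(\mathcal{F})$ has a free tower of length $d+1$. If $\mathcal{F}$ is a sheaf in degree $0$, the layer $G_k$ of this tower is concentrated in degree $k$.
\end{proposition}

\begin{proof}
By (C1) there is a finite triangulation of $T$ such that the cohomology sheaves of $\mathcal{F}$ are locally constant of finite rank on each open simplex $\sigma$. Since $\sigma$ is contractible, they are constant, say $\mathcal{H}^i(\mathcal{F})|_\sigma\cong(V^i_\sigma)_\sigma$ with $\dim V^i_\sigma<\infty$.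

The complex $\mathcal{G}=\mathcal{F}|_\sigma$ is the direct sum of its shifted cohomology sheaves. We prove this for the truncations $\tau_{\le i}\mathcal{G}$ by induction on $i$. In the triangle $\tau_{\le i-1}\mathcal{G}\to\tau_{\le i}\mathcal{G}\to (V_\sigma^i)_\sigma[-i]\to\tau_{\le i-1}\mathcal{G}[1]$ the last morphism lies, by the inductive hypothesis, in a finite direct sum of groups $\operatorname{Ext}^{m}(\mathbb{C}_\sigma,\mathbb{C}_\sigma)=H^m(\sigma;\mathbb{C})$ with $m\geq2$. These vanish, so the triangle splits. Thus $\mathcal{F}|_\sigma\cong\bigoplus_i(V^i_\sigma)_\sigma[-i]$.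

If $\mathcal{F}|_\sigma\ne0$, then the submanifold $\sigma$ lies in the support of $\mathcal{F}$, so $\dim\sigma\le d$. Let $X_k$ be the $k$-skeleton, a closed subset, with $X_{-1}=\emptyset$. Then $\mathcal{F}_{T\setminus X_d}=0$, so $\mathcal{F}\cong\mathcal{F}_{X_d}$. The set $X_k\setminus X_{k-1}$ is the disjoint union of the open $k$-simplices $j_\sigma\colon\sigma\hookrightarrow T$, each open and closed in it, so there are triangles
\[
\bigoplus_{\dim\sigma=k}j_{\sigma!}(\mathcal{F}|_\sigma)\to\mathcal{F}_{X_k}\to\mathcal{F}_{X_{k-1}}\to .
\]
Apply $\widehat{W}$ and put $E_k=\widehat{W}(\mathcal{F}_{X_k})$. On the contractible set $\sigma$ we have $\mathcal{L}^\vee|_\sigma\cong R_\sigma$, and $R\Gamma_c(\sigma;R_\sigma)\cong R[-k]$ because $\sigma$ is homeomorphic to $\mathbb{R}^k$. Therefore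
\[
\widehat{W}\bigl(j_{\sigma!}(\mathcal{F}|_\sigma)\bigr)\cong R\Gamma_c\bigl(\sigma;\mathcal{F}|_\sigma\otimes\mathcal{L}^\vee|_\sigma\bigr)\cong\bigoplus_iV^i_\sigma\otimes R[-i-k],
\]
a finite sum of shifts of $R$. So $E_d\to\dots\to E_0\to E_{-1}=0$ is a free tower. If $\mathcal{F}$ is a sheaf in degree $0$, only $i=0$ occurs.
\end{proof}

A tower lives in the derived category, but it can be represented by an actual complex. We view a layer $G_k$ as a graded free module with zero differential.

\begin{lemma}\label{lem:chain}
An object $E\in D(R)$ has a free tower with layers $G_0,\dotsc,G_d$ if and only if $E$ is isomorphic to a complex with underlying graded module $G_0\oplus\dots\oplus G_d$ whose differential $\delta$ satisfies $\delta(G_k)\subset\bigoplus_{l>k}G_l$.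
\end{lemma}

\begin{proof}
Given a tower, we represent each $E_k$ by such a complex $C_k$ on $G_0\oplus\dots\oplus G_k$, starting from $C_{-1}=0$. Since $C_{k-1}$ is a bounded complex of free modules, the morphism $E_{k-1}\to G_k[1]$ in $D(R)$ is represented by a chain map $\varphi\colon C_{k-1}\to G_k[1]$. Rotating the triangle gives $E_k\cong\operatorname{Cone}(\varphi)[-1]$. This complex is $G_k\oplus C_{k-1}$ with differential $(g,c)\mapsto(\pm\varphi(c),\delta c)$, which has the required form. Conversely, in a complex of this form $G_d$ is a subcomplex with zero differential, and the quotient has the same form with layers $G_0,\dotsc,G_{d-1}$; the successive quotients form a tower.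
\end{proof}

In particular a complex of finitely generated free modules with $\ell$ nonzero terms has free length at most $\ell$: take the terms, in increasing degree, as layers.

For a single sheaf $\mathcal{F}$ the inequality $\operatorname{pd}(M)\le d$ now follows by counting degrees. By Proposition~\ref{prop:cells} and Lemma~\ref{lem:chain}, $\widehat{W}(\mathcal{F})$ is a complex of free modules $P^0\to\dots\to P^d$. Suppose that its only cohomology is $M$, in degree $e$. The sequence $0\to Z\to P^e\to\dots\to P^d\to0$ with $Z=\ker(P^e\to P^{e+1})$ is exact. Splitting off projectives from the right shows that $Z$ is projective, and then $0\to P^0\to\dots\to P^{e-1}\to Z\to M\to0$ is a projective resolution of length $e\le d$.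

For a complex $\mathcal{F}$ this argument breaks down. Each layer spreads over as many degrees as $\mathcal{F}$ does, so the complex of Lemma~\ref{lem:chain} can have many more than $d+1$ terms. What remains bounded is the number of layers, and we must extract the projective dimension from that number alone.

\section{Ghost maps and the proof of Theorem~\ref{thm:A}}\label{sec:ghost}

\begin{example}[one and two layers]\label{ex:two}
If a module $M$ has a tower of length $1$, it is a sum of shifts of $R$ with cohomology only in degree $0$, hence free. Suppose that $M$ has a tower of length $2$. By Lemma~\ref{lem:chain} the differential consists of maps $\varphi^m\colon G_0^m\to G_1^{m+1}$, so the complex is the direct sum of the two-term complexes $[G_0^m\to G_1^{m+1}]$, and $H^m=\ker\varphi^m\oplus\operatorname{coker}\varphi^{m-1}$. Cohomology is concentrated in degree $0$, so $\varphi^0$ is surjective and $\varphi^{-1}$ is injective. Then $\ker\varphi^0$ is projective, $\operatorname{coker}\varphi^{-1}$ has a free resolution of length $1$, and $M=\ker\varphi^0\oplus\operatorname{coker}\varphi^{-1}$ has $\operatorname{pd}(M)\le1$.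
\end{example}

The example works because $\delta$ preserves the difference between degree and layer index, and this splits the complex into pieces that look like the single sheaf case. With three layers the component $G_0^m\to G_2^{m+1}$ of $\delta$ changes that difference, and the complex no longer splits. We therefore test $M$ from outside, by morphisms that vanish on a free layer in whatever degree it sits.

A morphism $g\colon Y\to Y'$ in $D(R)$ is a \emph{ghost} if $H^m(g)=0$ for all $m$. Since $H^m(Y)=\operatorname{Hom}_{D(R)}(R[-m],Y)$, this means that $g\circ f=0$ for every morphism $f$ to $Y$ from a finite sum of shifts of $R$. Each ghost removes one layer of a tower.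

\begin{lemma}[ghost lemma]\label{lem:ghost}
Let $E$ have a free tower of length $\ell$. Let $h\colon E\to Y_0$ be any morphism and let $g_i\colon Y_{i-1}\to Y_i$, $1\le i\le\ell$, be ghosts. Then $g_\ell\cdots g_1h=0$.
\end{lemma}

\begin{proof}
Induct on $\ell$. For $\ell=0$ we have $E=0$. For $\ell\ge1$, the composite $G_{\ell-1}\to E\xrightarrow{h}Y_0\xrightarrow{g_1}Y_1$ is zero because $g_1$ is a ghost. The triangle $G_{\ell-1}\to E\to E_{\ell-2}\to$ gives an exact sequence $\operatorname{Hom}(E_{\ell-2},Y_1)\to\operatorname{Hom}(E,Y_1)\to\operatorname{Hom}(G_{\ell-1},Y_1)$, so $g_1h$ factors as $E\to E_{\ell-2}\xrightarrow{h'}Y_1$. The object $E_{\ell-2}$ has a tower of length $\ell-1$, so $g_\ell\cdots g_2h'=0$ by induction.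
\end{proof}

It remains to find, for a module of large projective dimension, a long nonzero composite of ghosts. The extension classes of the syzygy sequences provide one. This is the only place where we use that $W\mathcal{F}$ is concentrated in one degree.

\begin{proposition}\label{prop:pdfl}
If an $R$-module $M$ has a free tower of length $d+1$ with $d\geq0$, then $\operatorname{pd}(M)\le d$.
\end{proposition}

\begin{proof}
Put $\Omega^0=M$ and choose exact sequences $0\to\Omega^{i+1}\to P_i\to\Omega^i\to0$ with $P_i$ free. Each gives a triangle in $D(R)$ with connecting morphism $\delta_i\colon\Omega^i\to\Omega^{i+1}[1]$. The source of $\delta_i[i]$ has cohomology only in degree $-i$ and the target only in degree $-i-1$, so $\delta_i[i]$ is a ghost. By Lemma~\ref{lem:ghost} with $h=\mathrm{id}_M$, the composite of $d+1$ ghosts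
\[
\theta=\delta_d[d]\circ\dots\circ\delta_1[1]\circ\delta_0\colon M\to\Omega^{d+1}[d+1]
\]
is zero. Let $N$ be a module and recall that $\operatorname{Ext}^m(A,N)=\operatorname{Hom}_{D(R)}(A,N[m])$. For $m\geq0$ the connecting map $\operatorname{Ext}^m(\Omega^{i+1},N)\to\operatorname{Ext}^{m+1}(\Omega^i,N)$ is $f\mapsto\pm f[1]\circ\delta_i$, and it is surjective because the next term $\operatorname{Ext}^{m+1}(P_i,N)$ of the long exact sequence is zero. So the composite
\[
\operatorname{Hom}(\Omega^{d+1},N)\to\operatorname{Ext}^1(\Omega^d,N)\to\operatorname{Ext}^2(\Omega^{d-1},N)\to\dots\to\operatorname{Ext}^{d+1}(M,N)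
\]
is surjective, and it equals $f\mapsto\pm f[d+1]\circ\theta=0$. Hence $\operatorname{Ext}^{d+1}(M,N)=0$ for all $N$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
By Lemma~\ref{lem:W} and Proposition~\ref{prop:cells}, $W\mathcal{F}\cong\widehat{W}(\mathcal{F})[n]$ has a free tower of length $d+1$. If $W\mathcal{F}\cong M$, Proposition~\ref{prop:pdfl} gives $\operatorname{pd}(M)\le d$.
\end{proof}

\section{Realizing a tower by acyclic polyhedra}\label{sec:realize}

To prove Theorem~\ref{thm:B}(1) we reverse the process: given a complex of free modules as in Lemma~\ref{lem:chain}, we lift it term by term to a complex of sheaves. We need sheaves whose image under $\widehat{W}$ is $R$, and morphisms between them that induce the monomials $z^\gamma$. Skyscraper sheaves give $R$, but their endomorphisms are scalars. The small ball of Section~\ref{ssec:examples} points to the remedy: a compact acyclic set $K\subset\mathbb{R}^n$ also gives $R$, and if $K$ contains several lattice translates of a smaller set $K'$, then restricting to different translates gives different morphisms.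

\subsection{Building blocks}

A \emph{polyhedron} is a finite union of compact convex polytopes in $\mathbb{R}^n$; its dimension is the largest dimension of these polytopes. If a polyhedron $Q$ lies in a closed box $B$, then $B$ has a finite triangulation by affine simplices with $Q$ as a subcomplex: cut $B$ by the hyperplanes that define the polytopes of $Q$ and take the barycentric subdivision of the resulting cell complex. A polyhedron is \emph{acyclic} if it is nonempty and its reduced homology with coefficients in $\mathbb{C}$ vanishes.

For a polyhedron $K$ put $\mathcal{A}_K=p_*\mathbb{C}_K$. Its sections over $U\subset T$ are the locally constant functions $s\colon p^{-1}(U)\cap K\to\mathbb{C}$. If $\gamma\in\mathbb{Z}^n$ and $\gamma+K'\subset K$, define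
\[
\rho_\gamma\colon\mathcal{A}_K\to\mathcal{A}_{K'},\qquad(\rho_\gamma s)(x)=s(x+\gamma).
\]
If also $\gamma'+K''\subset K'$, then $\gamma+\gamma'+K''\subset K$ and $(\rho_{\gamma'}\rho_\gamma s)(x)=s(x+\gamma'+\gamma)$, so
\begin{equation}\label{eq:rho}
\rho_{\gamma'}\rho_\gamma=\rho_{\gamma+\gamma'}\colon\mathcal{A}_K\to\mathcal{A}_{K''}.
\end{equation}

\begin{lemma}\label{lem:blocks}
The sheaf $\mathcal{A}_K$ is constructible with support $p(K)$. If $K$ is acyclic, then $H^m(T;\mathcal{A}_K\otimes\mathcal{L}^\vee)=0$ for $m>0$, and there is an isomorphism $\Gamma(T;\mathcal{A}_K\otimes\mathcal{L}^\vee)\cong R$. These isomorphisms can be chosen for all acyclic $K$ so that, whenever $\gamma+K'\subset K$, the map induced by $\rho_\gamma$ is multiplication by $z^\gamma$.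
\end{lemma}

\begin{proof}
Since $K$ is compact, $p|_K$ has finite fibers, so $Rp_*=p_*$ on sheaves supported in $K$. By (C2), $\mathcal{A}_K$ is constructible. Its stalk at $t$ is the space of functions on $p^{-1}(t)\cap K$, so its support is $p(K)$.

Consider the $R$-linear map $\mu\colon\mathcal{A}_K\otimes\mathcal{L}^\vee\to p_*R_K$ that sends $s\otimes u$ to the function $su$ on $p^{-1}(U)\cap K$. Let $p^{-1}(t)\cap K=\{x_1,\dotsc,x_r\}$, and let $u$ generate the stalk $\mathcal{L}^\vee_t$, so that each $u(x_a)$ is a unit of $R$. On stalks at $t$, the map $\mu$ sends the basis $e_a\otimes u$ to the basis $u(x_a)e_a$ of $R^r$. So $\mu$ is an isomorphism, and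
\[
H^m(T;\mathcal{A}_K\otimes\mathcal{L}^\vee)\cong H^m(K;R)\cong H^m(K;\mathbb{C})\otimes R .
\]
For acyclic $K$ this is zero for $m>0$, and for $m=0$ it is the module $R$ of constant functions on $K$.

The map $\rho_\gamma\otimes1$ sends $s\otimes u$ to an element whose image under $\mu$ is the function $x\mapsto s(x+\gamma)u(x)=z^\gamma(su)(x+\gamma)$, because $u(x+\gamma)=z^{-\gamma}u(x)$. So in terms of $\mu$ it is $w\mapsto z^\gamma w(\,\cdot+\gamma)$, which on constant functions is multiplication by $z^\gamma$.
\end{proof}

\begin{example}[hypersurfaces]\label{ex:hyper}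
Let $f=\sum_{\gamma\in S}a_\gamma z^\gamma$ be neither zero nor a unit, and let $M=R/(f)$. Then $\operatorname{pd}(M)=1$: the resolution $0\to R\xrightarrow{f}R\to M\to0$ has length $1$, and a nonzero torsion module is not projective. Let $K_0=\{0\}$ and let $K_1$ be a polyhedral tree containing $S$. The complex
\[
\mathcal{F}=\Bigl[\mathcal{A}_{K_1}\xrightarrow{\ \sum a_\gamma\rho_\gamma\ }\mathcal{A}_{K_0}\Bigr]
\]
in degrees $-1,0$ has $\widehat{W}(\mathcal{F})\cong[R\xrightarrow{f}R]\cong M$ by Lemma~\ref{lem:blocks}, and its support lies in the graph $p(K_1)$. The map is $s\mapsto\sum a_\gamma s(\gamma)$ on the stalk at the origin. It is surjective, so $\mathcal{F}\cong\mathcal{Z}[1]$ for the kernel $\mathcal{Z}$.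

For $n=1$ and $f=a_0+\dots+a_Nz^N$ with $a_0a_N\ne0$, take $K_1=[0,N]$. The stalks of $\mathcal{Z}$ away from the origin are $\mathbb{C}^N$. The stalk at the origin is the hyperplane $\sum a_\gamma s_\gamma=0$ in $\mathbb{C}^{N+1}$, and it restricts to the two sides by $(s_0,\dotsc,s_{N-1})$ and $(s_1,\dotsc,s_N)$. Both maps are isomorphisms, so $\mathcal{Z}$ is a local system of rank $N=\dim_\mathbb{C}M$. For $n=2$ and $f=1+z_1+z_2$, take for $K_1$ the three segments from $(\frac13,\frac13)$ to $(0,0)$, $(1,0)$ and $(0,1)$. Then $p(K_1)$ is a graph with two vertices and three edges; $\mathcal{Z}$ is constant of rank one on the graph minus the origin, and its stalk at the origin is the plane $s_1+s_2+s_3=0$.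
\end{example}

For longer towers we need $K_2$ to contain many translates of the tree $K_1$. Their union has dimension $1$ but may contain cycles, and killing these requires $2$-cells. Each further layer costs one dimension in the same way, and no more.

\begin{lemma}\label{lem:poly}
Let $S\subset\mathbb{Z}^n$ be finite and $d\geq0$. There are acyclic polyhedra $K_0,\dotsc,K_d\subset\mathbb{R}^n$ with $\dim K_i\le\min(i,n)$ and $\gamma+K_j\subset K_i$ for all $j<i$ and $\gamma\in S$.
\end{lemma}

\begin{proof}
Let $K_0$ be a point. Let $i\geq1$ and suppose that $K_0,\dotsc,K_{i-1}$ are constructed. Let $Q$ be the union of the sets $\gamma+K_j$ with $j<i$ and $\gamma\in S$, and triangulate a closed box $B\supset Q$ with $Q$ as a subcomplex. Since $\dim Q\le i-1$, the set $Q$ lies in the $(i-1)$-skeleton of $B$. Let $C_*(B)$ be the augmented simplicial chain complex over $\mathbb{C}$; it is exact because $B$ is convex. The boundaries of the $i$-simplices span the image of $\partial_i\colon C_i(B)\to C_{i-1}(B)$, so we can choose a set of $i$-simplices whose boundaries form a basis of this image. Let $K_i$ be the union of the $(i-1)$-skeleton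 of $B$ with the chosen simplices. (For $i=1$ this is a spanning tree; for $i>n$ it is $B$.) Then $Q\subset K_i$ and $\dim K_i\le\min(i,n)$. The complex $C_*(K_i)$ agrees with $C_*(B)$ in degrees $\le i-1$ and vanishes in degrees $>i$. It is exact in degree $i$ because the chosen boundaries are independent, in degree $i-1$ because they span $\operatorname{im}\partial_i=\ker\partial_{i-1}$, and in lower degrees because $C_*(B)$ is. So $K_i$ is acyclic.
\end{proof}

\subsection{The complex of sheaves}

\begin{proposition}\label{prop:realize}
Let $V_0,\dotsc,V_d$ be finite-dimensional graded vector spaces, and let $\delta$ be an $R$-linear differential of degree $1$ on $C=\bigoplus_{i=0}^dV_i\otimes R$ that maps $V_i\otimes R$ into $\bigoplus_{j<i}V_j\otimes R$. Then there are acyclic polyhedra $K_i$ with $\dim K_i\le\min(i,n)$ and a differential on the graded sheaf $\mathcal{F}=\bigoplus_{i=0}^dV_i\otimes\mathcal{A}_{K_i}$ such that $\widehat{W}(\mathcal{F})\cong(C,\delta)$.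
\end{proposition}

\begin{proof}
An $R$-linear map $V_i\otimes R\to V_j\otimes R$ is determined by its restriction $V_i\to\bigoplus_\gamma V_j\otimes z^\gamma$, which has finitely many nonzero components. So
\[
\delta=\sum_{j<i}\sum_{\gamma\in S}A^\gamma_{ji}\otimes z^\gamma
\]
for a finite set $S\subset\mathbb{Z}^n$ and linear maps $A^\gamma_{ji}\colon V_i\to V_j$ of degree $1$. The monomials form a basis of $R$, so $\delta^2=0$ says that
\begin{equation}\label{eq:square}
B^\eta_{ki}:=\sum_{k<j<i}\ \sum_{\substack{\gamma,\gamma'\in S\\ \gamma+\gamma'=\eta}}A^{\gamma'}_{kj}A^\gamma_{ji}=0\qquad\text{for all }i,k,\eta .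
\end{equation}
Take $K_0,\dotsc,K_d$ from Lemma~\ref{lem:poly} and define $\partial=\sum_{j<i}\sum_{\gamma\in S}A^\gamma_{ji}\otimes\rho_\gamma$ on $\mathcal{F}$. By \eqref{eq:rho} the morphisms $\rho_\gamma$ multiply like the monomials $z^\gamma$. Hence the component of $\partial^2$ from the $i$th summand to the $k$th is $\sum_\eta B^\eta_{ki}\otimes\rho_\eta$, where $\eta$ runs over $S+S$, and this is zero by \eqref{eq:square}; if no $j$ satisfies $k<j<i$, the component is an empty sum. So $(\mathcal{F},\partial)$ is a bounded complex of constructible sheaves; its cohomology sheaves are constructible, since on the simplices of a common triangulation they are cohomology sheaves of complexes of local systems of finite rank.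

By Lemma~\ref{lem:blocks} the terms of the bounded complex $\mathcal{F}\otimes\mathcal{L}^\vee$ have no higher cohomology, so $\widehat{W}(\mathcal{F})$ is computed by applying $\Gamma(T;-)$ term by term. The same lemma identifies the result with $\bigoplus V_i\otimes R$ and its differential with $\sum A^\gamma_{ji}\otimes z^\gamma=\delta$.
\end{proof}

So far projective modules that are not free have played no role. They would matter now, since the blocks $\mathcal{A}_K$ produce only free modules; but finitely generated projective $R$-modules are free, by the Quillen--Suslin theorem for Laurent polynomial rings \cite{Swan}.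

\begin{proof}[Proof of Theorem~\ref{thm:B}(1)]
Since $E$ is perfect, it is isomorphic to a bounded complex of finitely generated projective, hence free, modules. By the remark after Lemma~\ref{lem:chain}, $\operatorname{fl}(E)$ is finite; write $\operatorname{fl}(E)=d+1$, where $d\ge0$ as $E\ne0$. Take a tower of length $d+1$, apply Lemma~\ref{lem:chain}, and reverse the indexing by writing $G_{d-i}=V_i\otimes R$. The differential then lowers $i$, so Proposition~\ref{prop:realize} gives $\mathcal{F}$ with $\widehat{W}(\mathcal{F})\cong E$. By Lemma~\ref{lem:W}, $W(\mathcal{F}[-n])\cong E$. The support of $\mathcal{F}$ lies in $\bigcup_ip(K_i)$, which has dimension at most $d$ because $p$ is a local analytic isomorphism. So the minimum is at most $\operatorname{fl}(E)-1$, and it is at least $\operatorname{fl}(E)-1$ by Theorem~\ref{thm:A}.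
\end{proof}

\section{From a complex to a single sheaf}\label{sec:single}

Let $M\ne0$ be finitely generated and $q=\operatorname{pd}(M)$; then $q\le n$, the global dimension of $R$. Choose finitely generated free modules $P_0,\dotsc,P_{q-1}$ that begin a resolution of $M$. The $q$th syzygy is finitely generated and projective, hence free by \cite{Swan}, so there is a resolution
\begin{equation}\label{eq:res}
0\to P_q\to\dots\to P_0\to M\to0
\end{equation}
by finitely generated free modules. Thus $\operatorname{fl}(M)\le q+1$. Proposition~\ref{prop:pdfl} gives the opposite inequality, so $\operatorname{fl}(M)=\operatorname{pd}(M)+1$, and the formula in Theorem~\ref{thm:B}(2) follows from part (1). It remains to attain the minimum by a shifted sheaf.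

Write $P_i=V_i\otimes R$ with $V_i$ in degree $-i$. Proposition~\ref{prop:realize} applied to \eqref{eq:res} gives a complex
\begin{equation}\label{eq:F}
\mathcal{F}=[\mathcal{F}_q\to\dots\to\mathcal{F}_1\to\mathcal{F}_0],\qquad\mathcal{F}_i=V_i\otimes\mathcal{A}_{K_i}\text{ in degree }-i,
\end{equation}
with $\widehat{W}(\mathcal{F})\cong M$ and $\dim K_i\le i$. In Example~\ref{ex:hyper} this complex happened to have only one cohomology sheaf. In general it has more. For $M=R/(f)\oplus R$, resolved by $(f,0)\colon R\to R^2$, one gets $\mathcal{F}\cong\mathcal{Z}[1]\oplus\mathbb{C}_{\{0\}}$. The skyscraper can be moved to degree $-1$ at the cost of one dimension. For a short arc $[0,v]$ in $T$ there is an exact sequence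
\[
0\to\mathbb{C}_{(0,v)}\to\mathbb{C}_{[0,v)}\to\mathbb{C}_{\{0\}}\to0 .
\]
The middle term is killed by $\widehat{W}$, since a half-open interval has no compactly supported cohomology. Hence $\widehat{W}(\mathbb{C}_{\{0\}})\cong\widehat{W}(\mathbb{C}_{(0,v)}[1])$, and the shifted sheaf $(\mathcal{Z}\oplus\mathbb{C}_{(0,v)})[1]$ has the same image under $\widehat{W}$ as $\mathcal{F}$.

The general step sweeps an arbitrary sheaf along such an arc. The direction must be transverse to the support, so we keep supports inside flat pieces, which have only finitely many directions. For $i\geq0$ let $\mathcal{P}_i$ be the class of constructible sheaves on $T$ whose support is contained in $p(P)$ for some polyhedron $P$ of dimension at most $i$. Members of $\mathcal{P}_i$ have support of dimension at most $i$. The class $\mathcal{P}_i$ is closed under finite direct sums, and by (C3) it contains the kernel of any morphism from one of its members to a constructible sheaf. The terms of \eqref{eq:F} satisfy $\mathcal{F}_i\in\mathcal{P}_i$.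

\begin{lemma}[sweeping]\label{lem:sweep}
Let $\mathcal{G}\in\mathcal{P}_i$ with $i<n$. There are a sheaf $\mathcal{G}'\in\mathcal{P}_{i+1}$ with $\widehat{W}(\mathcal{G}')=0$ and a surjection $\mathcal{G}'\to\mathcal{G}$.
\end{lemma}

\begin{proof}
Let $\operatorname{supp}\mathcal{G}\subset p(P)$, where $P$ is a union of convex polytopes $P_1,\dotsc,P_r$ of dimension at most $i$. Since $i<n$, the direction subspaces of the affine spans of the $P_a$ are proper subspaces of $\mathbb{R}^n$, and we can choose $v$ outside all of them. Define $m,\mathrm{pr}\colon T\times\mathbb{R}\to T$ by $m(x,t)=x+tv$ and $\mathrm{pr}(x,t)=x$, and let $\mathcal{H}=(\mathrm{pr}^{-1}\mathcal{G})_{T\times[0,1)}$. This sheaf is constructible for the product of a partition adapted to $\mathcal{G}$ with the partition of $\mathbb{R}$ into $\{0\}$, $\{1\}$ and three intervals. It is supported in the compact set $Z=p(P)\times[0,1]$.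

\emph{The map $m|_Z$ has finite fibers.} Fix $y\in T$ with lift $\tilde y$. A point $(x,t)\in Z$ with $m(x,t)=y$ is determined by $t$, and $\tilde y-tv$ lies in a translate $\gamma+P_a$. The compact segment $\tilde y-[0,1]v$ meets only finitely many such translates, and it meets each in at most one point because $v$ is not parallel to the affine span of $P_a$.

\emph{The sheaf $\mathcal{G}'$.} It follows that $m_*=Rm_*=Rm_!$ is exact on sheaves supported in $Z$. Put $\mathcal{G}'=m_*\mathcal{H}$. It is constructible by (C2), and its support lies in $m(Z)=p(P+[0,1]v)$. Each $P_a+[0,1]v$ is a convex polytope of dimension at most $i+1$, so $\mathcal{G}'\in\mathcal{P}_{i+1}$. Restriction to the closed subset $T\times\{0\}$ of $T\times[0,1)$ is a surjection $\mathcal{H}\to(\mathrm{pr}^{-1}\mathcal{G})_{T\times\{0\}}$ whose kernel is supported in $Z$. Applying $m_*$, which is the identity on $T\times\{0\}$, gives a surjection $\mathcal{G}'\to\mathcal{G}$.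

\emph{Vanishing.} Let $\mathcal{N}$ be the sheaf on $T\times\mathbb{R}$ whose sections over $U$ are the locally constant functions $w$ from $(p\times\mathrm{id})^{-1}(U)$ to $R$ with $w(x+\gamma,t)=z^{-\gamma}w(x,t)$. Composing sections of $\mathcal{L}^\vee$ with the $\mathbb{Z}^n$-equivariant lifts $(x,t)\mapsto x+tv$ and $(x,t)\mapsto x$ gives morphisms $m^{-1}\mathcal{L}^\vee\to\mathcal{N}\leftarrow\mathrm{pr}^{-1}\mathcal{L}^\vee$, which are isomorphisms on stalks. Using the projection formula for $m$ and then for $\mathrm{pr}$,
\[
\widehat{W}(\mathcal{G}')\cong R\Gamma_c(T\times\mathbb{R};\mathcal{H}\otimes m^{-1}\mathcal{L}^\vee)\cong R\Gamma_c(T\times\mathbb{R};\mathcal{H}\otimes\mathrm{pr}^{-1}\mathcal{L}^\vee)\cong R\Gamma(T;R\mathrm{pr}_!\mathcal{H}\otimes\mathcal{L}^\vee).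
\]
By proper base change the stalk of $R\mathrm{pr}_!\mathcal{H}$ at $x$ is $\mathcal{G}_x\otimes R\Gamma_c([0,1);\mathbb{C})$. This is zero, because $R\Gamma_c([0,1);\mathbb{C})$ is the fiber of the isomorphism $R\Gamma([0,1];\mathbb{C})\to R\Gamma(\{1\};\mathbb{C})$.
\end{proof}

\begin{remark}
The lemma is false for $i=n$. Let $\mathcal{G}=\mathbb{C}_T$, so that $\widehat{W}(\mathcal{G})$ has nonzero cohomology in degree $n$ by Section~\ref{ssec:examples}. A surjection $\mathcal{G}'\to\mathcal{G}$ with $\widehat{W}(\mathcal{G}')=0$ and kernel $\mathcal{K}$ would give $\widehat{W}(\mathcal{K})\cong\widehat{W}(\mathcal{G})[-1]$, with cohomology in degree $n+1$, which is impossible for a sheaf on $T$.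
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:B}(2), completed]
We shorten \eqref{eq:F} from the right. At each step we add a sheaf killed by $\widehat{W}$ to make the last differential surjective, and then replace the last two terms by the kernel. Precisely, for $0\le i\le q$ we construct $\mathcal{Z}_i\in\mathcal{P}_i$ and a complex
\[
C_i=[\mathcal{F}_q\to\dots\to\mathcal{F}_{i+1}\to\mathcal{Z}_i],\qquad\mathcal{Z}_i\text{ in degree }-i,
\]
whose maps between the $\mathcal{F}_j$ are those of \eqref{eq:F}, with $\widehat{W}(C_i)\cong M$. Start with $\mathcal{Z}_0=\mathcal{F}_0$ and $C_0=\mathcal{F}$.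

Suppose that $C_i$ is constructed and $i<q$. Then $i<n$, so Lemma~\ref{lem:sweep} gives a surjection $\pi\colon\mathcal{Z}'_i\to\mathcal{Z}_i$ with $\mathcal{Z}_i'\in\mathcal{P}_{i+1}$ and $\widehat{W}(\mathcal{Z}'_i)=0$. Let $\partial$ denote the differential of $C_i$ and let
\[
C_i'=\bigl[\mathcal{F}_q\to\dots\to\mathcal{F}_{i+2}\xrightarrow{(\partial,0)}\mathcal{F}_{i+1}\oplus\mathcal{Z}'_i\xrightarrow{\partial+\pi}\mathcal{Z}_i\bigr],
\]
which is a complex because $C_i$ is. Put $\mathcal{Z}_{i+1}=\ker(\partial+\pi)\in\mathcal{P}_{i+1}$. The map $(\partial,0)$ takes values in $\mathcal{Z}_{i+1}$, and this defines $C_{i+1}$ as a subcomplex of $C'_i$. We compare $C_i$ and $C_{i+1}$ with $C_i'$.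
\begin{itemize}
\item The complex $C_i$ is a subcomplex of $C'_i$ with quotient $\mathcal{Z}'_i[i+1]$. Since $\widehat{W}(\mathcal{Z}_i')=0$, we get $\widehat{W}(C_i)\cong\widehat{W}(C'_i)$.
\item The quotient $C'_i/C_{i+1}$ is the two-term complex $[(\mathcal{F}_{i+1}\oplus\mathcal{Z}'_i)/\mathcal{Z}_{i+1}\to\mathcal{Z}_i]$. Its differential is injective by the definition of $\mathcal{Z}_{i+1}$ and surjective because $\pi$ is. So $C_{i+1}\to C'_i$ is a quasi-isomorphism.
\end{itemize}
Hence $\widehat{W}(C_{i+1})\cong M$.

For $i=q$ we obtain $C_q=\mathcal{Z}_q[q]$, and Lemma~\ref{lem:W} gives $W(\mathcal{Z}_q[q-n])\cong M$. The constructible sheaf $\mathcal{Z}_q$ has support of dimension at most $q$ since it lies in $\mathcal{P}_q$, and at least $q$ by Theorem~\ref{thm:A}.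
\end{proof}

\begin{thebibliography}{9}

\bibitem{KS}
Kashiwara and Schapira, \emph{Sheaves on Manifolds}.

\bibitem{KW}
Christopher Kuo and Harold Williams, \emph{Tropical Lagrangian coamoebae and generalized dimer models}, arXiv:2412.18071 (2024).

\bibitem{Swan}
R.~G. Swan, \emph{Projective modules over Laurent polynomial rings}, Trans. AMS \textbf{237} (1978).

\end{thebibliography}
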